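# An infinitary Schur ultrafilter on $\mathbb Z$ that is a weak P-point

Everything below takes place in ZFC. We write $\omega=\{0,1,2,\dots\}$, identify $k\in\omega$ with $\{0,\dots,k-1\}$, write $\mathfrak c=2^{\aleph_0}$, and treat $\mathfrak c$ also as the set of ordinals below it. $P(X)$ is the power set of $X$. For sets $U,V$ we write $U\subseteq^*V$ if $U\setminus V$ is finite. $\mathbb Z$ is the additive group of integers.

## 1. Free filters, positive sets, and the space $\beta X$

**Definition (filters).** A filter on $X$ is a nonempty family of subsets of $X$ closed under supersets and finite intersections; it is proper if it does not contain $\emptyset$. An ultrafilter is a maximal proper filter; equivalently, a proper filter that contains, for every $A\subseteq X$, one of $A$, $X\setminus A$. Every family whose finite intersections are nonempty extends to an ultrafilter. An ultrafilter $u$ is free if $\bigcap u=\emptyset$. On a countable infinite set $X$, a free filter is a proper filter containing all cofinite sets.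

These two uses of "free" agree on ultrafilters over an infinite set. If $\bigcap u=\emptyset$, then for each $x$ some $U\in u$ omits $x$, so $X\setminus\{x\}\in u$, and finite intersections give all cofinite sets. Conversely the cofinite sets have empty intersection. In particular every member of a free ultrafilter is infinite, and removing finitely many points from a member leaves a member.

Examples: for $x\in X$ the principal ultrafilter $\{A:x\in A\}$ is not free. The family of all cofinite sets is a free filter and not an ultrafilter.

**Definition (positive sets).** Let $\mathcal F$ be a proper filter on $X$. A set $A\subseteq X$ is $\mathcal F$-positive if $A\cap F\neq\emptyset$ for all $F\in\mathcal F$. Equivalently, no $F\in\mathcal F$ is contained in $X\setminus A$, that is, $X\setminus A\notin\mathcal F$.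

Examples: for the cofinite filter, positive means infinite. For an ultrafilter, positive means member. If $u\supseteq\mathcal F$ is an ultrafilter, every $U\in u$ is $\mathcal F$-positive, because $U\cap F\in u$ is nonempty for each $F\in\mathcal F$.

**Definition (the space $\beta X$).** For a discrete set $X$, $\beta X$ is the set of all ultrafilters on $X$ with the topology whose base consists of the sets $\langle A\rangle=\{u\in\beta X:A\in u\}$, $A\subseteq X$. A point $x\in X$ is identified with its principal ultrafilter.

The space $\beta X$ is compact Hausdorff, and each $\langle A\rangle$ is clopen with complement $\langle X\setminus A\rangle$. By the definition of the base, $u$ is in the closure of $D\subseteq\beta X$ exactly when every $U\in u$ belongs to some $v\in D$.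

Example: take a partition of $X$ into infinite sets $X_n$ ($n\in\omega$), free ultrafilters $v_n$ with $X_n\in v_n$, and a free ultrafilter $w$ on $\omega$. Then $u=\{A:\{n:A\in v_n\}\in w\}$ is an ultrafilter. If $A\in u$, then $A\in v_n$ for some $n$, so $u$ is in the closure of $\{v_n:n\in\omega\}$. Also $u\ne v_n$ for every $n$: the set $X_n$ is in $v_n$, while $\{m:X_n\in v_m\}=\{n\}\notin w$. And $u$ is free, since cofinite sets lie in all the $v_n$.

## 2. Multiplying ultrafilters, and idempotents

**Definition (product).** Let $S$ be a discrete semigroup. For $u,v\in\beta S$, $uv$ is the filter generated by the base of sets $\bigcup_{x\in U}xV_x$ with $U\in u$ and $\{V_x:x\in U\}\subseteq v$. An ultrafilter $u$ is idempotent if $uu=u$.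

The working form of this definition uses $x^{-1}A=\{y\in S:xy\in A\}$:
$$A\in uv\iff\{x\in S:x^{-1}A\in v\}\in u.\tag{1}$$
Indeed, if $A\supseteq\bigcup_{x\in U}xV_x$, then $V_x\subseteq x^{-1}A$ for $x\in U$, so $\{x:x^{-1}A\in v\}\supseteq U$. Conversely, if $U=\{x:x^{-1}A\in v\}\in u$, put $V_x=x^{-1}A$; then $\bigcup_{x\in U}xV_x\subseteq A$.

In $\mathbb Z$ we write $u+v$, and $x^{-1}A$ becomes $A-x$. Example: if the odd numbers belong to both $u$ and $v$, then the even numbers belong to $u+v$, because $2\mathbb Z-x$ is the set of odd numbers for every odd $x$. The principal ultrafilter of $0$ is an idempotent, though not a free one.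

We use the following standard facts (Hindman–Strauss, *Algebra in the Stone–Čech Compactification*).

- $\beta S$ is a semigroup. That $uv$ is an ultrafilter follows from (1), since $\{x:x^{-1}(S\setminus A)\in v\}$ is the complement of $\{x:x^{-1}A\in v\}$. For associativity, (1) unwinds both $A\in(uv)w$ and $A\in u(vw)$ to $\{s:\{t:(st)^{-1}A\in w\}\in v\}\in u$.
- For fixed $v$ the map $u\mapsto uv$ is continuous, because the preimage of $\langle A\rangle$ is $\langle\{x:x^{-1}A\in v\}\rangle$.

**Theorem 1 (Ellis–Numakura).** Let $S$ be a nonempty compact Hausdorff semigroup in which all maps $x\mapsto xy$ are continuous. Then $S$ contains an idempotent.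

*Proof.* The intersection of a chain of nonempty closed subsemigroups is again one, by compactness, so Zorn's lemma gives a minimal nonempty closed subsemigroup $M$. Fix $e\in M$. The set $Me\subseteq M$ is compact, hence closed, and it is a subsemigroup, since $(me)(m'e)=(mem')e$. By minimality $Me=M$. So $W=\{x\in M:xe=e\}$ is nonempty. It is closed by continuity, and a subsemigroup since $xye=xe=e$ for $x,y\in W$. By minimality $W=M$, so $e\in W$ and $ee=e$. $\square$

Example: free idempotents on $\mathbb Z$ exist. The set $\beta\mathbb Z\setminus\mathbb Z$ is closed, because each $\{x\}=\langle\{x\}\rangle$ is open. It is a subsemigroup: if $v$ is free and $C$ is finite, then every $C-x$ is finite, so $\{x:C-x\in v\}=\emptyset$ and $C\notin w+v$ by (1). Apply Theorem 1.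

## 3. Schur and infinitary Schur ultrafilters

**Definition.** An ultrafilter $u$ on $\mathbb Z$ is Schur if for each $U\in u$ there are $a,b\in U$ with $a+b\in U$. It is infinitary Schur if for each $U\in u$ there are $a\in U$ and an infinite $B\subseteq U$ with $a+B\subseteq U$.

The largest candidate for $B$ is $U\cap(U-a)$, so the second condition reads
$$\text{for each }U\in u\text{ there is }a\in U\text{ with }U\cap(U-a)\text{ infinite.}\tag{2}$$

Some cases by hand. The principal ultrafilter of $0$ is Schur, since $0+0=0$, and that of $x\neq0$ is not, since $x+x\ne x$. No principal ultrafilter is infinitary Schur, because it has a finite member. So an infinitary Schur ultrafilter is free, and in testing (2) we may first remove $0$ from $U$; the trivial choice $a=0$ does not help.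

Arithmetic restricts Schur ultrafilters further. Let $m\ge1$. An ultrafilter contains exactly one residue class $r+m\mathbb Z$ modulo $m$. If $r\not\equiv0$, then $a,b\in r+m\mathbb Z$ gives $a+b\equiv2r\not\equiv r$, so the ultrafilter is not Schur. Hence a Schur ultrafilter contains $m\mathbb Z$ for all $m\ge1$.

The main source of infinitary Schur ultrafilters is the next lemma. Its hypothesis is weaker than "$u$ is idempotent", and this slack is what we shall use.

**Lemma 2.** If every member of the free ultrafilter $u$ on $\mathbb Z$ belongs to some free idempotent ultrafilter, then $u$ is infinitary Schur.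

*Proof.* Let $U\in u$ and let $e$ be a free idempotent with $U\in e=e+e$. By (1), $\{x:U-x\in e\}\in e$. This set meets $U$, so there is $a\in U$ with $U-a\in e$. Then $B=U\cap(U-a)$ is in $e$, so it is infinite since $e$ is free, and $B\subseteq U$, $a+B\subseteq U$. $\square$

Example: every free idempotent is infinitary Schur. By the description of closures in Section 1, the hypothesis of Lemma 2 says that $u$ is in the closure of the set of free idempotents.

## 4. P-points and weak P-points

**Definition.** Let $u$ be an ultrafilter on a countable set $X$. It is a P-point if for every countable subset $\{U_n:n\in\mathbb N\}$ of $u$ there is $U\in u$ with $U\subseteq^*U_n$ for all $n$. It is a weak P-point if $u$ is not in the closure of any countable subset of $\beta X\setminus(X\cup\{u\})$.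

Example: the ultrafilter $u$ built at the end of Section 1 is not a weak P-point, since it is in the closure of the countable set $\{v_n\}$ of free ultrafilters different from $u$. Every P-point is a weak P-point. To see this for a free P-point $u$, let $\{v_n\}$ be a countable set of free ultrafilters different from $u$, choose $U_n\in u$ with $U_n\notin v_n$, and let $U\in u$ satisfy $U\subseteq^*U_n$ for all $n$. If $U\in v_n$, then freeness of $v_n$ would give $U_n\in v_n$. So $\langle U\rangle$ is a neighborhood of $u$ missing all $v_n$. (A principal $u$ has the neighborhood $\{u\}$, so it too is a weak P-point.)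

Kunen showed that ZFC implies the existence of a free weak P-point on $\mathbb Z$. All the notions are now in place, and here is the question, from S. Bardyla, "Combinatorics of Schur ultrafilters", arXiv:2605.17411 (2026):

> Does ZFC imply the existence of a free infinitary Schur ultrafilter on $\mathbb Z$ that is a weak P-point?

In plain words: "infinitary Schur" asks every member of $u$ to contain an infinite set together with a translate of it by one of its own elements. "Weak P-point" asks $u$ not to be a limit of countably many other free ultrafilters. Can one free ultrafilter do both? The answer is yes, and Theorem 10 will give $2^{\mathfrak c}$ such ultrafilters.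

## 5. Why neither idempotents nor P-points suffice

Two natural candidates are a free idempotent, which is infinitary Schur, and a P-point, which is a weak P-point. Both fail, and on $\mathbb Z$ we can see why with one small device.

For an integer $a\neq0$ let $P_a=\{y\in\mathbb Z:\lfloor y/|a|\rfloor\text{ is even}\}$. Adding $a$ to $y$ changes $\lfloor y/|a|\rfloor$ by $\pm1$, so
$$y\in P_a\iff y+a\notin P_a.\tag{3}$$
For example, $P_1$ is the set of even numbers.

**Free idempotents.** It is a known fact that if $G$ is a countable group, no free idempotent ultrafilter on $G$ is a weak P-point. On $\mathbb Z$ the argument is as follows. Let $e=e+e$ be free, and let $x+e=\{A:A-x\in e\}$. Let $x\ne0$. By (3), $P_x-x=\mathbb Z\setminus P_x$, so $P_x\in x+e$ iff $\mathbb Z\setminus P_x\in e$ iff $P_x\notin e$. Hence $x+e\ne e$; and $x+e$ is free. If $A\in e=e+e$, then $\{x:A-x\in e\}\in e$ is infinite, so it contains some $x\neq0$, and $A\in x+e$. Thus $e$ is in the closure of the countable set $\{x+e:x\ne0\}$. The equation $e+e=e$ itself presents $e$ as a limit of its own translates.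

**P-points.** For a countable group $G$, no free infinitary Schur ultrafilter on $G$ is a P-point (Bardyla and Zlatoš). On $\mathbb Z$: suppose $u$ is both. For each $a\neq0$ let $Q_a$ be the one of $P_a$, $\mathbb Z\setminus P_a$ that is in $u$. By (3), $y$ and $y+a$ are never both in $Q_a$. Take $U\in u$ with $U\subseteq^*Q_a$ for all $a\neq0$, and remove $0$ from $U$. Let $a\in U$. If $y\in U\cap(U-a)$, then $y,y+a\in U$ and they are not both in $Q_a$, so $y\in U\setminus Q_a$ or $y+a\in U\setminus Q_a$. Both sets are finite, so $U\cap(U-a)$ is finite for every $a\in U$, against (2).

So we need an ultrafilter that is a weak P-point without being a P-point, and that is a limit of idempotents without being one. A third attempt is a direct transfinite recursion: enumerate the countable sets $D$ of free ultrafilters and at each stage add to the growing filter a set that keeps $u$ away from one more $D$. This breaks on a count. There are at most $2^{\mathfrak c}$ ultrafilters on $X$, and by Theorem 7 below at least that many free ones, so there are $(2^{\mathfrak c})^{\omega}=2^{\mathfrak c}$ sets $D$. A recursion deciding the $\mathfrak c$ subsets of $X$ has only $\mathfrak c$ stages. We need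 a property that implies "weak P-point" and involves only $\mathfrak c$ tasks.

## 6. $\mathfrak c$-OK ultrafilters

**Definition.** A free ultrafilter $u$ on a countable infinite set $X$ is $\mathfrak c$-OK if for every decreasing sequence $U_1\supseteq U_2\supseteq\cdots$ in $u$ there are $V_\beta\in u$ $(\beta<\mathfrak c)$ such that
$$V_{\beta_1}\cap\dots\cap V_{\beta_n}\subseteq^*U_n\quad\text{for all }n\ge1\text{ and distinct }\beta_1,\dots,\beta_n<\mathfrak c.$$

Example: a free P-point is $\mathfrak c$-OK; take $V_\beta=U$ for all $\beta$, where $U\in u$ satisfies $U\subseteq^*U_n$ for all $n$. In general one set $V_\beta$ need only be almost inside $U_1$, two of them together almost inside $U_2$, and so on. Section 5 shows that for an infinitary Schur ultrafilter some sequence admits no single $U$, so this extra room is needed. There are only $\mathfrak c^\omega=\mathfrak c$ decreasing sequences, so the count that broke the third attempt now comes out right.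

**Lemma 3.** Every $\mathfrak c$-OK ultrafilter $u$ on $X$ is a weak P-point.

*Proof.* Let $D\subseteq\beta X\setminus(X\cup\{u\})$ be countable; we may assume $D\ne\emptyset$ and write $D=\{v_n:n\ge1\}$, with repetitions allowed. Since $v_n\neq u$, choose $U_n\in u$ with $U_n\notin v_n$. Replacing $U_n$ by $U_1\cap\dots\cap U_n$ keeps both properties and makes the sequence decreasing. Take $(V_\beta)$ from the definition.

Suppose $V_{\beta_1},\dots,V_{\beta_n}\in v_n$ for $n$ distinct indices. Their intersection is in $v_n$ and is $\subseteq^*U_n$; since $v_n$ is free, $U_n\in v_n$, a contradiction. So for each $n$ fewer than $n$ indices $\beta$ satisfy $V_\beta\in v_n$. Hence only countably many $\beta$ satisfy $V_\beta\in v_n$ for some $n$. As $\mathfrak c$ is uncountable, there is another $\beta$, and for it $\langle V_\beta\rangle$ is a neighborhood of $u$ missing $D$. $\square$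

## 7. Independent linked families over a filter

To build a $\mathfrak c$-OK ultrafilter we must add $\mathfrak c$ sets $V_\beta$ at a single stage and still have a proper filter, with room left for $\mathfrak c$ more stages. The next definition describes the supply of sets that makes this possible. Think of a matrix with rows $\alpha\in I$; one task will use up finitely many rows.

**Definition.** Let $\mathcal F$ be a free filter on $X$ and $I$ a set. An $\mathcal F$-ILF (independent linked family) over $I$ is a family of sets $A^\alpha_{\beta,n}\subseteq X$ ($\alpha\in I$, $\beta<\mathfrak c$, $n\ge1$) such that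

- (a) $A^\alpha_{\beta,n}\subseteq A^\alpha_{\beta,n+1}$;
- (b) $\bigcap_{i=0}^nA^\alpha_{\beta_i,n}$ is finite whenever $\beta_0,\dots,\beta_n$ are distinct;
- (c) every $I$-box is $\mathcal F$-positive.

Here, for $J\subseteq I$, a $J$-box is a set
$$\bigcap_{\alpha\in K}\ \bigcap_{\beta\in\sigma_\alpha}A^\alpha_{\beta,n_\alpha}$$
with $K\subseteq J$ finite, $n_\alpha\ge1$, and $\sigma_\alpha\subseteq\mathfrak c$ with $1\le|\sigma_\alpha|\le n_\alpha$. For $K=\emptyset$ the box is $X$.

So in one row, at level $n$, any $n$ sets meet in a positive set and any $n+1$ sets meet in a finite set; across rows everything is independent. Directly from the definition, the intersection of two boxes over disjoint finite index sets is again a box.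

Example with one row and the cofinite filter: let $X$ be the set of pairs $(k,\Phi)$ with $k\in\omega$ and $\Phi\subseteq P(k)$, index by subsets $y$ of $\omega$ instead of ordinals $\beta<\mathfrak c$, and put $A_{y,n}=\{(k,\Phi):|\Phi|\le n,\ y\cap k\in\Phi\}$. Think of $\Phi$ as a list of at most $n$ guesses for $y\cap k$. If $y_1,\dots,y_n$ are given, then $(k,\{y_1\cap k,\dots,y_n\cap k\})$ is in all $A_{y_i,n}$, for each $k$. If $y_0,\dots,y_n$ are distinct, then for large $k$ the sets $y_i\cap k$ are distinct and cannot all be in a list of at most $n$ guesses. For instance, with $n=1$, $y_0=\emptyset$, $y_1=\omega$, the two sets share only $(0,\{\emptyset\})$.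

To get $\mathfrak c$ independent rows, let the list of guesses depend on the row, again seen only up to $k$.

**Lemma 4 (Kunen).** There are a countable infinite set $N$ and an ILF over $\mathfrak c$ for the cofinite filter on $N$. In particular all its boxes are infinite.

*Proof.* Let $N$ be the set of pairs $(k,\varphi)$ with $k\in\omega$ and $\varphi:P(k)\to P(P(k))$. For each $k$ there are finitely many such $\varphi$, and at least one, so $N$ is countable and infinite. Since $|P(\omega)|=\mathfrak c$, we may use $P(\omega)$ in place of $\mathfrak c$ for both kinds of indices. For $x,y\subseteq\omega$ put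
$$A^x_{y,n}=\{(k,\varphi)\in N:|\varphi(x\cap k)|\le n,\ y\cap k\in\varphi(x\cap k)\}.$$

(a) is clear.

(b) Let $y_0,\dots,y_n$ be distinct. For all large $k$ the sets $y_0\cap k,\dots,y_n\cap k$ are distinct, and then $(k,\varphi)\in\bigcap_iA^x_{y_i,n}$ would force $|\varphi(x\cap k)|\ge n+1$, which is impossible. So only finitely many $k$ occur in the intersection, and each of them with finitely many $\varphi$.

(c) Let $K$, $n_x$, $\sigma_x$ $(x\in K)$ define a box. Take any $k$ so large that the sets $x\cap k$ $(x\in K)$ are distinct. Then there is $\varphi$ with $\varphi(x\cap k)=\{y\cap k:y\in\sigma_x\}$ for all $x\in K$ (and, say, $\varphi=\emptyset$ elsewhere). This set has at most $|\sigma_x|\le n_x$ elements, so $(k,\varphi)$ is in the box. All large $k$ occur, so the box is infinite. $\square$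

The next lemma moves Kunen's family to a set $X$ with a filter $\mathcal F$. For it to work, every infinite subset of $N$ must have an $\mathcal F$-positive preimage.

**Lemma 5.** Let $\mathcal F$ be a free filter on $X$, $Y\subseteq X$, and $f:Y\to N$ a finite-to-one map to a countable infinite set such that $f^{-1}(A)$ is $\mathcal F$-positive for every infinite $A\subseteq N$. Then there is an $\mathcal F$-ILF over $\mathfrak c$.

*Proof.* Composing $f$ with a bijection, we may take $N$ as in Lemma 4, with its family $A^\alpha_{\beta,n}$. Consider the sets $f^{-1}(A^\alpha_{\beta,n})\subseteq X$. (a) is inherited. (b) holds because the preimage of a finite set under $f$ is finite. (c) Preimages commute with intersections, so a box with $K\neq\emptyset$ is $f^{-1}$ of a box of Lemma 4, which is infinite, and so it is positive by hypothesis. The box with $K=\emptyset$ is $X$, which is positive because $\mathcal F$ is proper. $\square$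

## 8. $\mathfrak c$-OK ultrafilters above a filter with an independent linked family

First we see, in a small case, how one row handles one sequence. Fix a row $\alpha$ and a decreasing sequence $U_1\supseteq U_2\supseteq\cdots$, and call $U_k\setminus U_{k+1}$ the $k$-th layer. Let $V_\beta$ be the set that contains $\bigcap_kU_k$ and on the $k$-th layer agrees with $A^\alpha_{\beta,k}$. Then $V_\beta\subseteq U_1$. For $\beta\ne\gamma$, the part of $V_\beta\cap V_\gamma$ outside $U_2$ is in the first layer, so it is contained in $A^\alpha_{\beta,1}\cap A^\alpha_{\gamma,1}$, which is finite by (b). But $V_\beta\cap V_\gamma$ is not too small: by (a) it contains $U_2\cap A^\alpha_{\beta,2}\cap A^\alpha_{\gamma,2}$. The general case is the same.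

**Lemma 6 (one row, one sequence).** Let $A^\alpha_{\beta,n}$ be an $\mathcal F$-ILF over $I$ on $X$, let $\alpha\in I$, and let $U_1\supseteq U_2\supseteq\cdots$ be subsets of $X$. For $\beta<\mathfrak c$ put
$$V_\beta=\bigcap_{k\ge1}U_k\ \cup\ \bigcup_{k\ge1}\bigl(A^\alpha_{\beta,k}\cap U_k\setminus U_{k+1}\bigr).$$
Then for all $n\ge1$ and distinct $\beta_1,\dots,\beta_n<\mathfrak c$:

- (i) $V_{\beta_1}\cap\dots\cap V_{\beta_n}\subseteq^*U_n$;
- (ii) $V_{\beta_1}\cap\dots\cap V_{\beta_n}\supseteq U_n\cap\bigcap_{i=1}^nA^\alpha_{\beta_i,n}$.

*Proof.* (i) All $V_\beta$ are contained in $U_1$. So a point of the intersection outside $U_n$ lies in $U_k\setminus U_{k+1}$ for exactly one $k$, with $1\le k<n$. By the definition of $V_{\beta_i}$ it is then in $\bigcap_{i=1}^nA^\alpha_{\beta_i,k}$. Since $n\ge k+1$, this set is finite by (b). There are finitely many such $k$.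

(ii) A point of the right side is in $U_n$, so it lies either in $\bigcap_kU_k$, which is contained in every $V_\beta$, or in $U_k\setminus U_{k+1}$ for some $k\ge n$. In the latter case it is in $A^\alpha_{\beta_i,n}\subseteq A^\alpha_{\beta_i,k}$ for all $i$, by (a), hence in every $V_{\beta_i}$. $\square$

**Theorem 7.** If there is an $\mathcal F$-ILF over a set $I$ with $|I|=\mathfrak c$, then there are $2^{\mathfrak c}$ $\mathfrak c$-OK ultrafilters extending $\mathcal F$.

*Proof.* Steps 1–5 build one such ultrafilter, and Step 6 multiplies the construction. Fix the ILF $A^\alpha_{\beta,n}$ on $X$.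

**Step 1. The property to preserve.** We need an invariant saying that the rows in $J$ are still unused. Call a filter $\mathcal G\supseteq\mathcal F$ $J$-good if every $J$-box is $\mathcal G$-positive. A $J$-good filter is proper, because the box $X$ is $\mathcal G$-positive. The filter $\mathcal F$ is $I$-good by (c).

**Step 2. The list of tasks.** We arrange all requirements in order type $\mathfrak c$. Let $\{S_\xi:\xi<\mathfrak c\}$ list all subsets of $X$. There are $\mathfrak c^\omega=\mathfrak c$ decreasing sequences of subsets of $X$; let $\{(U^\xi_n)_{n\ge1}:\xi<\mathfrak c\}$ list them with each occurring cofinally often. To get this, take a surjection from $\mathfrak c$ onto the product of the set of sequences with $\mathfrak c$ and keep the first coordinate: each sequence occurs at $\mathfrak c$ many $\xi$, and a bounded subset of $\mathfrak c$ has fewer than $\mathfrak c$ elements.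

By recursion on $\xi<\mathfrak c$ we define increasing filters $\mathcal G_\xi$ and decreasing sets $J_\xi\subseteq I$ such that $\mathcal G_\xi$ is $J_\xi$-good and $|I\setminus J_\xi|\le|\xi|+\omega<\mathfrak c$. Start with $\mathcal G_0=\mathcal F$ and $J_0=I$. At a limit $\lambda$ let $\mathcal G_\lambda=\bigcup_{\xi<\lambda}\mathcal G_\xi$ and $J_\lambda=\bigcap_{\xi<\lambda}J_\xi$. This filter is $J_\lambda$-good: a $J_\lambda$-box is a $J_\xi$-box for every $\xi<\lambda$, and each $G\in\mathcal G_\lambda$ is in some $\mathcal G_\xi$. Each successor step will remove only finitely many indices, so the cardinality bound holds throughout. In particular $J_\xi$ is always infinite.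

The passage from $\xi$ to $\xi+1$ has two parts, Steps 3 and 4.

**Step 3. Deciding $S=S_\xi$.** This makes the union an ultrafilter. If the filter generated by $\mathcal G_\xi\cup\{S\}$ is $J_\xi$-good, let $\mathcal G'$ be this filter and $J'=J_\xi$.

Otherwise some member of that filter misses some $J_\xi$-box $D$. The member contains a set $G\cap S$ with $G\in\mathcal G_\xi$, so $G\cap S\cap D=\emptyset$. (If the filter is not proper, this occurs with $D=X$.) Let $K\subseteq J_\xi$ be the finite index set of $D$, let $\mathcal G'$ be generated by $\mathcal G_\xi\cup\{D\}$, and let $J'=J_\xi\setminus K$. We check that $\mathcal G'$ is $J'$-good. A member of $\mathcal G'$ contains some $G'\cap D$ with $G'\in\mathcal G_\xi$. If $D'$ is a $J'$-box, then $D\cap D'$ is a $J_\xi$-box, because the index sets are disjoint; so $G'\cap D\cap D'\ne\emptyset$. Moreover $X\setminus S\supseteq G\cap D\in\mathcal G'$.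

In both cases $S\in\mathcal G'$ or $X\setminus S\in\mathcal G'$, and $J_\xi\setminus J'$ is finite.

**Step 4. Serving the sequence $U_n=U^\xi_n$.** This makes the union $\mathfrak c$-OK. If some $U_n\notin\mathcal G'$, let $\mathcal G_{\xi+1}=\mathcal G'$ and $J_{\xi+1}=J'$. Otherwise pick $\alpha\in J'$, let $J_{\xi+1}=J'\setminus\{\alpha\}$, form the sets $V_\beta$ $(\beta<\mathfrak c)$ of Lemma 6 with this row $\alpha$, and let $\mathcal G_{\xi+1}$ be generated by $\mathcal G'\cup\{V_\beta:\beta<\mathfrak c\}$.

We check that $\mathcal G_{\xi+1}$ is $J_{\xi+1}$-good. Every member contains a set $G\cap V_{\beta_1}\cap\dots\cap V_{\beta_n}$ with $G\in\mathcal G'$, $n\ge1$ and distinct $\beta_i$. Let $D$ be a $J_{\xi+1}$-box. By Lemma 6(ii),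
$$G\cap V_{\beta_1}\cap\dots\cap V_{\beta_n}\cap D\ \supseteq\ (G\cap U_n)\cap\Bigl(\bigcap_{i=1}^nA^\alpha_{\beta_i,n}\cap D\Bigr).$$
The first factor is in $\mathcal G'$. In the second, $\bigcap_{i=1}^nA^\alpha_{\beta_i,n}$ is a box over $\{\alpha\}$, with $n_\alpha=n=|\sigma_\alpha|$, and the index set of $D$ does not contain $\alpha$; so the second factor is a $J'$-box. Since $\mathcal G'$ is $J'$-good, the right side is nonempty. This completes the recursion.

**Step 5. The union is a $\mathfrak c$-OK ultrafilter.** Let $u=\bigcup_{\xi<\mathfrak c}\mathcal G_\xi$. It is the union of an increasing chain of proper filters, so it is a proper filter, and by Step 3 it decides every subset of $X$. So it is an ultrafilter. It is free because it contains $\mathcal F$.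

Let $(U_n)$ be a decreasing sequence in $u$, say $U_n\in\mathcal G_{\xi_n}$. Since $\operatorname{cf}(\mathfrak c)>\omega$ (König), there is $\eta<\mathfrak c$ above all $\xi_n$, so all $U_n$ lie in $\mathcal G_\eta$. The sequence is listed at some $\xi\ge\eta$. At that stage all $U_n\in\mathcal G_\xi\subseteq\mathcal G'$, so Step 4 put sets $V_\beta$ into $\mathcal G_{\xi+1}\subseteq u$, and Lemma 6(i) says that they are as required.

**Step 6. $2^{\mathfrak c}$ of them.** We reserve half of the rows for coding. Split $I=I_0\sqcup I_1$ with $|I_0|=|I_1|=\mathfrak c$. For $s:I_0\to\{0,1\}$ let $\mathcal F_s$ be the filter generated by $\mathcal F\cup\{A^\alpha_{s(\alpha),1}:\alpha\in I_0\}$. Each member of $\mathcal F_s$ contains a set $F\cap D$ with $F\in\mathcal F$ and $D$ an $I_0$-box (all $n_\alpha=1$, $\sigma_\alpha=\{s(\alpha)\}$). By (c) this is nonempty, so $\mathcal F_s$ is a free filter. If $D'$ is an $I_1$-box, then $D\cap D'$ is an $I$-box, so $F\cap D\cap D'\neq\emptyset$; hence $D'$ is $\mathcal F_s$-positive. Therefore $(A^\alpha_{\beta,n})_{\alpha\in I_1}$ is an $\mathcal F_s$-ILF over $I_1$, and Steps 1–5 give a $\mathfrak c$-OK ultrafilter $u_s\supseteq\mathcal F_s\supseteq\mathcal F$.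

If $s(\alpha)\neq s'(\alpha)$, then $u_s$ and $u_{s'}$ contain the two sets $A^\alpha_{0,1}$, $A^\alpha_{1,1}$, one each, and these have finite intersection by (b). Since the ultrafilters are free, $u_s\ne u_{s'}$. There are $2^{\mathfrak c}$ functions $s$. $\square$

## 9. Dyadic blocks and the intersection of all free idempotents

Theorem 7 with the cofinite filter $\mathcal F$ on $\mathbb Z$ gives weak P-points, but no control of sums. Applied to the filter generated by the cofinite sets and the set $O$ of odd numbers (Lemma 5 with $Y=O$ and $f$ the identity), it gives weak P-points that contain $O$ and so are not Schur. At the other extreme, if $\mathcal F$ is itself a single free idempotent, no ultrafilter other than $\mathcal F$ extends it. We want $\mathcal F$ to be large enough to force the hypothesis of Lemma 2 and small enough to leave many positive sets. The next lemma identifies it.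

**Lemma 8.** Let $E$ be a nonempty set of free ultrafilters on a countable infinite set $X$ and $\mathcal F=\bigcap E$. Then $\mathcal F$ is a free filter, a set is $\mathcal F$-positive iff it belongs to some $e\in E$, and the ultrafilters extending $\mathcal F$ are exactly the points of the closure of $E$ in $\beta X$.

*Proof.* $\mathcal F$ is a proper filter and contains all cofinite sets since each $e\in E$ does. $A$ is $\mathcal F$-positive iff $X\setminus A\notin\mathcal F$ iff $X\setminus A\notin e$ for some $e\in E$ iff $A\in e$ for some $e\in E$. If $u\supseteq\mathcal F$, then every $U\in u$ is $\mathcal F$-positive, so it belongs to some $e\in E$; thus $u$ is in the closure of $E$. If $u\not\supseteq\mathcal F$, take $F\in\mathcal F\setminus u$; then $X\setminus F\in u$ belongs to no $e\in E$, so $u$ is not in the closure. $\square$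

So take $E$ to be the set of all free idempotents on $\mathbb Z$ and $\mathcal F=\bigcap E$. By Lemmas 8 and 2, every ultrafilter extending $\mathcal F$ is infinitary Schur. All that is missing is an $\mathcal F$-ILF.

Copying Kunen's family from $N$ to $\mathbb Z$ by a bijection is not enough, because that only makes boxes infinite. The infinite set $W=\{2^n:n\in\omega\}$ is not $\mathcal F$-positive. If it were in a free idempotent, the proof of Lemma 2 would give $a=2^i$ with $W\cap(W-a)$ infinite; but for $j>i$ the number $2^i+2^j=2^i(1+2^{j-i})$ is not a power of $2$, and similarly for $j<i$, so $W\cap(W-2^i)=\{2^i\}$. A bijection may carry a box onto $W$: the complement of the box $A^x_{y,1}$ of Lemma 4 is infinite, as it contains all $(k,\varphi)$ with $\varphi$ constantly $\emptyset$.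

The repair is to replace points by long intervals, so that an infinite set of indices becomes a union of intervals of unbounded length. For instance, let
$$T=[1,2)\cup[4,8)\cup[16,32)\cup\cdots$$
(integer points). Here $a=1$ and $B=\{4,5,6\}\cup\{16,\dots,30\}\cup\cdots$ satisfy $B\subseteq T$, $1+B\subseteq T$. The next lemma shows much more: $T$, and every set made of infinitely many dyadic blocks, belongs to a free idempotent.

**Lemma 9.** Let $A\subseteq\omega$ be infinite and $T_A=\bigcup_{n\in A}[2^n,2^{n+1})\cap\mathbb Z$. Then $T_A$ belongs to some free idempotent ultrafilter on $\mathbb Z$.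

*Proof.* **Step 1. A free $v$ containing all translates of $T_A$.** We look for $v$ such that every $w+v$ contains $T_A$. Let $m\in\omega$. For each of the infinitely many $n\in A$ with $2^n\ge2m+1$, the point $y=2^n+m$ satisfies $y+[-m,m]\subseteq[2^n,2^{n+1})$, so $y\in\bigcap_{|x|\le m}(T_A-x)$. Hence these finite intersections are infinite, and the sets $T_A-x$ $(x\in\mathbb Z)$ together with all cofinite sets have nonempty finite intersections. So there is a free ultrafilter $v$ with $T_A-x\in v$ for all $x\in\mathbb Z$.

**Step 2. A compact semigroup inside $\langle T_A\rangle$.** We prepare the use of Theorem 1. Put $L=\{w+v:w\in\beta\mathbb Z\}$. It is nonempty, and compact as a continuous image of $\beta\mathbb Z$. It is a subsemigroup, since $(w+v)+(w'+v)=(w+v+w')+v$. Since $\{x:T_A-x\in v\}=\mathbb Z$ is in every $w$, (1) gives $T_A\in w+v$ for all $w$. Every $w+v$ is free: if $C$ is finite, each $C-x$ is finite, so $C-x\notin v$ for all $x$, and $C\notin w+v$ by (1).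

**Step 3. The idempotent.** By Theorem 1, $L$ contains an idempotent $e$. It is free and $T_A\in e$. $\square$

**Theorem 10.** In ZFC there are $2^{\mathfrak c}$ free infinitary Schur ultrafilters on $\mathbb Z$ that are $\mathfrak c$-OK, hence weak P-points. They can be taken in the closure of the set of free idempotents. So the answer to the question is yes.

*Proof.* **Step 1. The filter.** Let $E$ be the set of all free idempotents on $\mathbb Z$, nonempty by Lemma 9, and $\mathcal F=\bigcap E$. By Lemma 8, $\mathcal F$ is a free filter whose positive sets are the members of free idempotents.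

**Step 2. The independent linked family.** Let $Y=\{1,2,3,\dots\}$ and $f:Y\to\omega$, $f(x)=\lfloor\log_2x\rfloor$. The fiber of $n$ is $[2^n,2^{n+1})\cap\mathbb Z$, so $f$ is finite-to-one. For infinite $A\subseteq\omega$, $f^{-1}(A)=T_A$ is $\mathcal F$-positive by Lemma 9. By Lemma 5 there is an $\mathcal F$-ILF over $\mathfrak c$.

**Step 3. The ultrafilters.** By Theorem 7 there are $2^{\mathfrak c}$ $\mathfrak c$-OK ultrafilters $u\supseteq\mathcal F$. Each is free, and a weak P-point by Lemma 3. By Lemma 8 each is in the closure of $E$, that is, each $U\in u$ belongs to a free idempotent. By Lemma 2, $u$ is infinitary Schur. $\square$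

## 10. Countable groups and minimal idempotents

The same plan works in every countable infinite group, with a better kind of idempotent.

**Definition.** A left ideal of $\beta G$ is a nonempty $L\subseteq\beta G$ with $wp\in L$ for all $w\in\beta G$, $p\in L$; it is minimal if it contains no smaller left ideal. The idempotents of minimal left ideals are the minimal idempotents of $\beta G$. A member of a minimal idempotent is called central.

Example: for every $v\in\beta G$ the set $(\beta G)v$ is a left ideal. It is closed, as a continuous image of a compact space. The group $G$ belongs to every ultrafilter, so it is central as soon as a minimal idempotent exists, and this we now recall.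

**Lemma 11 (Hindman–Strauss, Ch. 1–2).** Every left ideal of $\beta G$ contains a minimal left ideal, which is closed and contains an idempotent.

*Proof.* Let $L$ be a left ideal and $v\in L$. Then $(\beta G)v\subseteq L$ is a closed left ideal. The intersection of a chain of closed left ideals is nonempty by compactness and is a closed left ideal, so by Zorn's lemma there is a minimal closed left ideal $M\subseteq L$. If $M'\subseteq M$ is any left ideal and $p\in M'$, then $(\beta G)p$ is a closed left ideal with $(\beta G)p\subseteq M'\subseteq M$, so $(\beta G)p=M'=M$. Thus $M$ is a minimal left ideal. It is a closed subsemigroup, and Theorem 1 gives an idempotent in it. $\square$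

**Theorem 12.** Let $G$ be a countable infinite group. There are exactly $2^{\mathfrak c}$ free $\mathfrak c$-OK ultrafilters (hence weak P-points) $u$ on $G$ lying in the closure of the set of free minimal idempotents of $\beta G$. That is, every member of $u$ belongs to a free minimal idempotent (is central). In particular each such $u$ is infinitary Schur: every $U\in u$ contains $a$ and an infinite set $B$ with $B\cup aB\subseteq U$.

*Proof.* **Step 1. Blocks in $G$.** These replace the dyadic intervals. Write $G=\bigcup_nK_n$ with $1\in K_0\subseteq K_1\subseteq\cdots$ finite. Choose $g_n$ inductively so that $K_ng_n$ is disjoint from $K_mg_m$ for all $m<n$. The condition $K_ng\cap K_mg_m\ne\emptyset$ means $g\in K_n^{-1}K_mg_m$, a finite set, so only finitely many $g$ are excluded at each step. Since $1\in K_n$ we have $g_n\in K_ng_n$, so the $g_n$ are distinct. Let $Y=\bigcup_nK_ng_n$ and $f(y)=n$ for $y\in K_ng_n$. The map $f:Y\to\omega$ is finite-to-one.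

**Step 2. Preimages of infinite sets are central.** This is the analog of Lemma 9. Let $A\subseteq\omega$ be infinite and $T=f^{-1}(A)=\bigcup_{n\in A}K_ng_n$. Let $K\subseteq G$ be finite. For all large $n\in A$ we have $K\subseteq K_n$, so $xg_n\in K_ng_n\subseteq T$ for $x\in K$; that is, $g_n\in\bigcap_{x\in K}x^{-1}T$. The $g_n$ are distinct, so these intersections are infinite, and there is a free $v\in\beta G$ with $x^{-1}T\in v$ for all $x\in G$. By (1), $T\in wv$ for all $w\in\beta G$, so the left ideal $(\beta G)v$ is contained in $\langle T\rangle$. It consists of free ultrafilters: if $C$ is finite, then each $x^{-1}C$ is finite, so $x^{-1}C\notin v$ for all $x$, and $C\notin wv$. By Lemma 11, $(\beta G)v$ contains a minimal left ideal and in it an idempotent, which is a free minimal idempotent containing $T$.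

**Step 3. The ultrafilters.** Let $E$ be the set of free minimal idempotents, nonempty by Step 2, and $\mathcal F=\bigcap E$. By Step 2 and Lemma 8, $f^{-1}(A)$ is $\mathcal F$-positive for every infinite $A\subseteq\omega$. Lemma 5 and Theorem 7 give $2^{\mathfrak c}$ $\mathfrak c$-OK ultrafilters $u\supseteq\mathcal F$; they are weak P-points by Lemma 3, and by Lemma 8 they lie in the closure of $E$. There are at most $|P(P(G))|=2^{\mathfrak c}$ ultrafilters on $G$, so the number is exactly $2^{\mathfrak c}$.

**Step 4. The infinitary Schur property.** This is Lemma 2 written multiplicatively. Let $U\in u$ and let $e=ee$ be a free idempotent with $U\in e$. By (1) there is $a\in U$ with $a^{-1}U\in e$. Then $B=U\cap a^{-1}U\in e$ is infinite, and $B\cup aB\subseteq U$. $\square$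

Given the facts quoted in Section 5, Theorem 12 is sharp in two respects. "In the closure of the idempotents" cannot be replaced by "idempotent", because no free idempotent on a countable group is a weak P-point. "Weak P-point" cannot be replaced by "P-point", because no free infinitary Schur ultrafilter on a countable group is a P-point. The number $2^{\mathfrak c}$ is the largest possible.

## 11. Meager filters and partition-regular families with the Baire property

The hypothesis of Lemma 5 is available for another class of filters. Identify $P(X)$ with the product space $2^X$ by characteristic functions. For finite $a\subseteq X$ and $s:a\to2$ let $[s]=\{z\in2^X:z\supseteq s\}$; these sets form a base. A set is meager if it is a countable union of nowhere dense sets, and comeager if its complement is meager; it has the Baire property if it differs from an open set by a meager set. The sets with the Baire property form a $\sigma$-algebra, and analytic and coanalytic sets belong to it.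

Examples: the cofinite filter on $X$ is a countable set, so it is meager. The family of $A\subseteq\{1,2,\dots\}$ with $\sum_{a\in A}1/a=\infty$ is a $G_\delta$ set, since it requires for each $M$ that some finite partial sum exceed $M$; so it has the Baire property.

**Theorem 13 (Jalali-Naini, Talagrand).** Let $\mathcal F$ be a free filter on a countable infinite set $X$ that is meager in $2^X$. Then there is a finite-to-one $f:X\to\omega$ such that $f^{-1}(A)\in\mathcal F$ only for cofinite $A$.

References: Talagrand, Studia Math. 67 (1980); Bartoszyński–Judah, *Set Theory*, Thm 4.1.2. Here is a proof of the direction stated.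

*Proof.* We may take $X=\omega$. Since $\mathcal F$ is meager, there are open dense sets $O_0\supseteq O_1\supseteq\cdots$ with $\mathcal F\cap\bigcap_nO_n=\emptyset$.

We build $0=k_0<k_1<\cdots$, intervals $I_n=[k_n,k_{n+1})$ and functions $t_n:I_n\to2$ such that every $z\in2^\omega$ that agrees with $t_n$ on $I_n$ is in $O_n$. Given $k_n$, list the finitely many $s:k_n\to2$ as $s_1,\dots,s_m$. Start with the empty function $t^0$ and, for $i=1,\dots,m$, use that $O_n$ is open and dense to extend $t^{i-1}$ to a function $t^i$ on a finite interval starting at $k_n$ with $[s_i\cup t^i]\subseteq O_n$. Let $t_n$ be $t^m$, extended further if necessary so that its domain $[k_n,k_{n+1})$ is nonempty. If $z$ agrees with $t_n$ on $I_n$ and $z$ restricted to $k_n$ is $s_i$, then $z\in[s_i\cup t^i]\subseteq O_n$.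

Let $f(j)=n$ for $j\in I_n$; it is finite-to-one. Suppose $A\subseteq\omega$ is not cofinite and $F=f^{-1}(A)\in\mathcal F$. Put
$$F'=F\cup\{j:j\in I_n\text{ for some }n\in\omega\setminus A,\ t_n(j)=1\}.$$
Then $F'\in\mathcal F$. For each of the infinitely many $n\in\omega\setminus A$, $F$ is disjoint from $I_n$, so the characteristic function of $F'$ agrees with $t_n$ on $I_n$, and $F'\in O_n$. As the $O_n$ decrease, $F'\in\bigcap_nO_n$, a contradiction. $\square$

**Theorem 14.** Let $X$ be countable infinite.

1. Every free filter $\mathcal F$ on $X$ that is meager as a subset of $2^X$ is contained in $2^{\mathfrak c}$ $\mathfrak c$-OK ultrafilters, hence in $2^{\mathfrak c}$ weak P-points.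
2. Let $\mathcal P$ be a nonempty, upward closed family of infinite subsets of $X$ such that $A\cup B\in\mathcal P$ implies $A\in\mathcal P$ or $B\in\mathcal P$. If $\mathcal P$ has the Baire property in $2^X$ (e.g. if it is analytic or coanalytic), there are $2^{\mathfrak c}$ weak P-points $u\subseteq\mathcal P$.

*Proof.* **Step 1. Part 1.** We check the hypothesis of Lemma 5 with $Y=X$. Let $f$ be as in Theorem 13. If $A\subseteq\omega$ is infinite, then $\omega\setminus A$ is not cofinite, so $f^{-1}(\omega\setminus A)=X\setminus f^{-1}(A)$ is not in $\mathcal F$; thus $f^{-1}(A)$ is $\mathcal F$-positive. Apply Lemma 5, Theorem 7 and Lemma 3.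

**Step 2. A filter whose positive sets are $\mathcal P$.** For part 2 we turn $\mathcal P$ into a filter. Let $\mathcal I=P(X)\setminus\mathcal P$. It is closed under subsets because $\mathcal P$ is upward closed, and under finite unions by the hypothesis on $A\cup B$. It contains all finite sets, because members of $\mathcal P$ are infinite. It does not contain $X$, because $\mathcal P$ is nonempty and upward closed. So $\mathcal F=\{X\setminus A:A\in\mathcal I\}$ is a free filter. A set $A$ is $\mathcal F$-positive iff $X\setminus A\notin\mathcal F$ iff $A\notin\mathcal I$ iff $A\in\mathcal P$.

**Step 3. $\mathcal F$ is meager or comeager.** This is the topological 0–1 law. $\mathcal I$ has the Baire property, as the complement of $\mathcal P$. Complementation $A\mapsto X\setminus A$ is a homeomorphism of $2^X$ carrying $\mathcal I$ onto $\mathcal F$, so $\mathcal F$ has the Baire property. Also, $\mathcal F$ is invariant under finite modifications, since it is upward closed and contains $F\cap C$ for $F\in\mathcal F$ and $C$ cofinite. If $\mathcal F$ is not meager, it is comeager in some $[s]$, $s:a\to2$ with $a$ finite. For any other $s':a\to2$, switching the coordinates in $a$ where $s$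 and $s'$ differ is a homeomorphism of $2^X$ that carries $[s]$ onto $[s']$ and $\mathcal F$ onto itself, so $\mathcal F$ is comeager in $[s']$. The finitely many sets $[s']$ cover $2^X$, so $\mathcal F$ is comeager.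

**Step 4. $\mathcal F$ is not comeager.** The families $\mathcal F$ and $\mathcal I$ are disjoint: if $A$ were in both, then $A$ and $X\setminus A$ would be in $\mathcal I$, and so would $X$. If $\mathcal F$ were comeager, its image $\mathcal I$ under complementation would be comeager too, and two comeager subsets of $2^X$ meet by the Baire category theorem.

**Step 5. Conclusion of part 2.** So $\mathcal F$ is meager, and part 1 gives $2^{\mathfrak c}$ weak P-points $u\supseteq\mathcal F$. Each member of such a $u$ is $\mathcal F$-positive, so it is in $\mathcal P$ by Step 2. $\square$

Example: let $X=\{1,2,\dots\}$ and let $\mathcal P$ be the family of $A$ with $\sum_{a\in A}1/a=\infty$. It is nonempty, upward closed, and consists of infinite sets. If $A\cup B\in\mathcal P$, then $A$ or $B$ has a divergent sum. It has the Baire property, as noted above. So there are $2^{\mathfrak c}$ weak P-points all of whose members have divergent sums of reciprocals.
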